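# Defective colouring of linear hypergraphs: the order is $(\Delta/(d+\log\Delta))^{1/r}$

## 1. The lower bound and the words in it

**Theorem 1.** Let $r\ge 2$, $A=256(r+1)$ and $c_r=A^{-1/r}$. For all integers $\Delta\ge 2$, $0\le d\le\Delta$ and $g\ge 2$ there is an $(r+1)$-uniform hypergraph $G$ with maximum degree at most $\Delta$ and no cycle of length at most $g$ (so $G$ is linear) such that every vertex-colouring of $G$ with fewer than
$$K:=c_r\Bigl(\frac{\Delta}{d+\log\Delta}\Bigr)^{1/r}$$
colours has a colour class $T$ with $e(T)>d|T|$. In particular every $d$-defective colouring of $G$ uses at least $K$ colours.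

Let us unpack this. All hypergraphs are finite, $\log$ is the natural logarithm, and $r\ge 2$ is fixed, so edges have at least three vertices. Implied constants in $\mathcal O$, $\Omega$, $\Theta_r$ depend on $r$ only.

**Definition (uniform, linear, degree).** A hypergraph is $(r+1)$-uniform if every edge has exactly $r+1$ vertices. It is linear if any two distinct edges share at most one vertex. The maximum degree is the largest number of edges containing a single vertex. For a vertex set $S$, $e(S)$ is the number of edges contained in $S$.

**Definition (defective colouring).** A vertex-colouring is $d$-defective if each vertex lies in at most $d$ monochromatic edges. A $k$-colouring uses at most $k$ colours. A $0$-defective colouring is a proper colouring, one with no monochromatic edge, and $\chi(G)$ is the least number of colours in a proper colouring of $G$.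

**Definition (cycle).** A (Berge) cycle of length $\ell\ge2$ consists of distinct vertices $v_1,\dots,v_\ell$ and distinct edges $e_1,\dots,e_\ell$ with $v_i,v_{i+1}\in e_i$, indices modulo $\ell$.

A cycle of length $2$ is a pair of distinct edges with two common vertices. So a hypergraph is linear if and only if it has no cycle of length $2$, and this is why the condition "no cycle of length at most $g$" with $g\ge2$ contains linearity.

Two examples will be used again. The first is the Fano plane: vertices $1,\dots,7$ and edges
$$124,\quad 235,\quad 346,\quad 457,\quad 561,\quad 672,\quad 713.$$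
It is $3$-uniform ($r=2$), every vertex has degree $3$, and any two edges share exactly one vertex. So it is linear. It does have a cycle of length $3$: take the vertices $1,2,3$ and the edges $124\ni 1,2$, then $235\ni 2,3$, then $713\ni 3,1$.

The second is the star: $\Delta$ edges, each of size $r+1$, all containing a vertex $c$ and otherwise pairwise disjoint. It has maximum degree $\Delta$ and no cycle at all. Indeed, in a cycle $v_i\in e_{i-1}\cap e_i$, and two distinct edges of the star meet only in $c$. So $v_1=v_2=c$, contradicting distinctness.

The condition $e(T)>d|T|$ is stronger than failure of $d$-defectiveness. If $T$ is a colour class of a $d$-defective colouring, count the pairs (vertex, monochromatic edge through it) inside $T$: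
$$(r+1)\,e(T)\le d|T|,\qquad\text{hence } e(T)\le d|T|. \tag{1}$$
So a class with $e(T)>d|T|$ rules out defect $d$, which is the "in particular" of Theorem 1. The converse is false: colour the whole Fano plane with one colour. Then $e(T)=7=|T|$, so $e(T)>d|T|$ fails for $d=1$, although the colouring has defect $3$ and not $1$.

The sum $d+\log\Delta$ is the larger of its two terms up to a factor $2$. So Theorem 1 has two regimes: for $d\le\log\Delta$ the bound $K$ has order $(\Delta/\log\Delta)^{1/r}$, and for $d\ge\log\Delta$ it has order $(\Delta/d)^{1/r}$. At $d=\Delta$ we have $K<1$ and the theorem says nothing, as it should, since one colour then suffices.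

## 2. The conjectured bound, and what replaces it

Three quoted results set the scene.

* Erdős–Lovász: for every $r\ge1$, every $(r+1)$-uniform hypergraph with maximum degree $\Delta$ has a proper colouring with $\mathcal O(\Delta^{1/r})$ colours.
* Frieze–Mubayi: for $r\ge2$ this improves to $\mathcal O((\Delta/\log\Delta)^{1/r})$ colours for linear $(r+1)$-uniform hypergraphs. This is tight: there exist $(r+1)$-uniform linear hypergraphs $G$ with maximum degree $\Delta$ and $\chi(G)=\Omega((\Delta/\log\Delta)^{1/r})$.
* Girão–Illingworth–Scott–Wood: for all integers $r\ge1$, $d\ge0$ and $\Delta\ge\max\{d+1,50^{100r^4}\}$, every $(r+1)$-uniform hypergraph with maximum degree at most $\Delta$ has a $d$-defective $k$-colouring with $k\le100(\Delta/(d+1))^{1/r}$.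

So for general hypergraphs, allowing defect $d$ replaces $\Delta$ by $\Delta/(d+1)$. For linear hypergraphs, António Girão, Freddie Illingworth, Alex Scott and David R. Wood, "Defective Colouring of Hypergraphs", arXiv:2207.10514 (2022), is the source of the following question.

**Conjecture.** For each $r\ge2$ there is a constant $C_r$ such that for all integers $2\le d\le\Delta$, every $(r+1)$-uniform linear hypergraph with maximum degree at most $\Delta$ has a $d$-defective colouring with at most
$$C_r\Bigl(\frac{\Delta}{\log\Delta}\cdot\frac{\log d}{d}\Bigr)^{1/r}\quad\text{colours}.$$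

**Corollary 2.** For every $r\ge2$ the conjecture is false, even restricted to hypergraphs with no cycle of length at most $g$, for any fixed $g$.

**Theorem 3.** For $r\ge2$ let $f_r(d,\Delta)$ be the least $k$ such that every $(r+1)$-uniform linear hypergraph of maximum degree at most $\Delta$ has a $d$-defective $k$-colouring. Then for all integers $\Delta\ge2$ and $0\le d\le\Delta$,
$$f_r(d,\Delta)=\Theta_r\Bigl(\bigl(\tfrac{\Delta}{d+\log\Delta}\bigr)^{1/r}\Bigr).$$

**Corollary 4.** Let $P$ be a set of integer pairs $(d,\Delta)$ with $2\le d\le\Delta$. There is a constant $C$ with $f_r(d,\Delta)\le C\bigl(\frac{\Delta}{\log\Delta}\cdot\frac{\log d}{d}\bigr)^{1/r}$ for all $(d,\Delta)\in P$ if and only if there is a constant $B$ such that every $(d,\Delta)\in P$ satisfies $d\le B$ or $d\ge\Delta^{1/B}$.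

Constants here are positive. To see how the two formulas differ, compare their $r$-th powers, ignoring constants and rounding $d$ where needed.

* At $d=2$ both have order $\Delta/\log\Delta$.
* At $d=\log\Delta$ the conjecture has $\Delta\log\log\Delta/(\log\Delta)^2$, while the truth has order $\Delta/\log\Delta$.
* At $d=\sqrt\Delta$ the conjecture has $\tfrac12\sqrt\Delta$, and the truth has order $\sqrt\Delta$.
* At $d=\Delta$ both have order $1$.

The formulas agree at the ends and also at every fixed power of $\Delta$. The disagreement lies between, and Corollary 4 says exactly where.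

## 3. Small cases by hand

Consider first the Fano plane, with $r=2$ and $\Delta=3$. With one colour the defect is $3$. With two colours, defect $1$ is possible: colour the edge $124$ red and the points $3,5,6,7$ blue. Every edge meets $124$, so no edge is blue, and $124$ is the only monochromatic edge.

Defect $0$ is not possible with two colours. One class has at most three points and would have to meet all seven edges, since otherwise the other class contains an edge. Each point lies on three edges and any two points lie on exactly one common edge. (There are $\binom72=21$ pairs of points; the seven edges carry three pairs each, and no pair is carried twice.) So two points meet at most $3+3-1=5$ edges, and three points not on an edge meet $9-3=6$ edges. Only three points forming an edge meet all $7=1+3\cdot2$ edges, and then that edge is monochromatic. With three colours a proper colouring exists: in the colouring above, give the point $1$ a third colour. So here defect $1$ saves exactly one colour.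

Next, take the range $1<K\le2$ in Theorem 1. A colouring with fewer than $K$ colours uses one colour, so the theorem asks only that $G$ itself have more than $d$ times as many edges as vertices. A hypergraph on $n$ vertices with maximum degree at most $\Delta$ has at most $\Delta n/(r+1)$ edges, so this needs $\Delta/(r+1)>d$. The assumption $K>1$ says $\Delta>256(r+1)(d+\log\Delta)$, which leaves plenty of room.

For more colours, here is the count that suggests $(\Delta/d)^{1/r}$. Colour the vertices uniformly at random with $k$ colours. A given edge through $v$ is monochromatic with probability $k^{-r}$, so a vertex of degree $\Delta$ lies in $\Delta/k^r$ monochromatic edges on average. Asking this average to be at most $d$ means $k^r\ge\Delta/d$. It remains to understand why the answer stops improving below $d\approx\log\Delta$.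

## 4. What the chromatic number alone gives

A sensible first attempt at a lower bound is to start from the Frieze–Mubayi hypergraph $G$ with $\chi(G)=\Omega((\Delta/\log\Delta)^{1/r})$. Let $d\ge2$ and take a $d$-defective $k$-colouring of $G$. Each class induces a linear $(r+1)$-uniform hypergraph of maximum degree at most $d$, which by Frieze–Mubayi is $\mathcal O((d/\log d)^{1/r})$-colourable. Use a separate palette on each class: this properly colours $G$, so
$$\Omega\Bigl(\bigl(\tfrac{\Delta}{\log\Delta}\bigr)^{1/r}\Bigr)=\chi(G)\le k\cdot\mathcal O\Bigl(\bigl(\tfrac d{\log d}\bigr)^{1/r}\Bigr),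
\qquad k=\Omega\Bigl(\bigl(\tfrac{\Delta}{\log\Delta}\cdot\tfrac{\log d}{d}\bigr)^{1/r}\Bigr).$$
This is where the conjectured formula comes from: the conjecture says that this lower bound is the truth.

Can this be improved? The loss is in bounding each class by $\mathcal O((d/\log d)^{1/r})$. All that the argument knows about a class is that it is linear with maximum degree at most $d$, and for such hypergraphs that bound is tight, again by Frieze–Mubayi. So nothing better comes out as long as $\chi(G)$ is the only information about $G$ that is used. We need a hypergraph about which we know more: not only that large sets fail to be independent, but how many edges they contain.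

## 5. Half the expected number of edges is almost as unlikely as none

Let $G$ be a random hypergraph on $n$ vertices with about $\Delta n/(2(r+1))$ edges, and let $S$ be a set of $s=n/k$ vertices. The number $X_S$ of edges inside $S$ is binomial with mean
$$\mu\approx\frac{\Delta n}{2(r+1)}\,k^{-(r+1)}=\frac{s\,\Delta}{2(r+1)k^r}.$$
To show that no $S$ of this size is independent one compares $\Pr(X_S=0)\le e^{-\mu}$ with the number of sets, $\binom ns\le(ek)^s$. But $\Pr(X_S\le\mu/2)\le e^{-\mu/8}$, so asking for half the expected number of edges changes the exponent only by a constant factor. Hence we may ask two things at once: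

* $\mu/8$ should exceed $s(1+\log k)$, so that the union bound over $S$ works; it is enough that $k^r\le c\,\Delta/\log\Delta$ for a small constant $c$;
* $\mu/2$ should exceed $ds$, so that the edges found violate defect $d$; it is enough that $k^r\le c\,\Delta/d$.

Both hold if $k^r\le c\,\Delta/(d+\log\Delta)$. The class is never properly coloured, so the factor $(d/\log d)^{1/r}$ of Section 4 is never paid.

A second difficulty remains. The random hypergraph has vertices of degree above $\Delta$ and short cycles, and removing them costs edges. We shall show that the total number of edges removed, over the whole hypergraph, is at most $2s$, whereas every $S$ holds at least $16s(d+\log\Delta)$ of them. Then it does not matter where the removed edges lie.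

## 6. Three estimates

Let $X$ be binomial with $N$ trials of success probability $p$.

**Lower tail.** If $\mu=Np$, then $\Pr(X\le\mu/2)\le e^{-\mu/8}$. Apply Markov's inequality to $2^{-X}$:
$$\Pr(X\le\mu/2)\le 2^{\mu/2}\,\mathbb E[2^{-X}]=2^{\mu/2}(1-p/2)^N\le e^{\frac{\mu}{2}\log2-\frac{\mu}{2}}=e^{-\frac{1-\log 2}{2}\mu},$$
and $(1-\log2)/2>0.15>1/8$.

**Upper tail.** If $Np\le\mu'$, then $\Pr(X\ge2\mu')\le e^{-\mu'/3}$. Apply Markov's inequality to $2^X$:
$$\Pr(X\ge2\mu')\le2^{-2\mu'}\,\mathbb E[2^X]=2^{-2\mu'}(1+p)^N\le e^{\mu'(1-2\log2)},$$
and $1-2\log2<-0.38<-1/3$.

**Number of sets.** For $1\le s\le n$, $\binom ns\le\frac{n^s}{s!}\le\bigl(\frac{en}{s}\bigr)^s$, because $e^s\ge s^s/s!$ by the exponential series.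

## 7. Proof of Theorem 1

**Step 1: parameters.** *This step removes the trivial case and fixes the number of colours $k$ to be defeated.* Put
$$D=d+\log\Delta,\qquad\text{so}\qquad K=\Bigl(\frac{\Delta}{AD}\Bigr)^{1/r}.$$
If $K\le1$, no colouring of a nonempty vertex set uses fewer than $K$ colours, so the hypergraph with a single vertex and no edge works. From now on $K>1$, that is, $\Delta>AD$.

Since $r\ge2$, $A\ge768$. Hence $\Delta>A\log\Delta\ge A\log2>500$. So $\log\Delta\ge1$, which gives $D\ge1$, and then $\Delta>AD\ge A\ge768$. Let $k=\lfloor K\rfloor\ge1$. Then
$$k^r\le\frac{\Delta}{AD}\qquad\text{and}\qquad k\le k^r\le\Delta. \tag{2}$$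

**Step 2: the random sets.** *This step sets up the construction; the extra factor $\frac12$ in the number of sets makes the mean degree at most $\Delta/2$, so that degrees above $\Delta$ are rare.* Let
$$s=\frac nk,\qquad m=\Bigl\lfloor\frac{\Delta n}{2(r+1)}\Bigr\rfloor,\qquad q=\prod_{i=0}^r\frac{s-i}{n-i},\qquad M=g(r\Delta)^g.$$
Choose $n$ to be a multiple of $k$, so large that

* $s\ge r+1$ and $s\ge4M$;
* $\frac{\Delta n}{2(r+1)}\ge1$, so that $m\ge\frac{\Delta n}{4(r+1)}$ (as $\lfloor x\rfloor\ge x/2$ for $x\ge1$);
* $q\ge\frac12k^{-(r+1)}$.

The last is possible because $k$ is fixed and $q\to k^{-(r+1)}$ as $n\to\infty$. Let $e_1,\dots,e_m$ be independent uniformly random $(r+1)$-subsets of $[n]=\{1,\dots,n\}$. Repetitions are allowed for now.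

**Step 3: every $s$-set contains many of the sets.** *This step is the heart of the proof: it controls all $s$-sets at once.* For $S\subseteq[n]$ with $|S|=s$ let $X_S=|\{i:e_i\subseteq S\}|$. A single random set lies in $S$ with probability $\binom s{r+1}/\binom n{r+1}=q$, and the sets are independent, so $X_S$ is binomial with $m$ trials and success probability $q$. Its mean $\mu=mq$ satisfies
$$\mu\ge\frac{\Delta n}{4(r+1)}\cdot\frac1{2k^{r+1}}=\frac{s\,\Delta}{8(r+1)k^r}\ge\frac{sAD}{8(r+1)}=32sD, \tag{3}$$
where the equality after the first bound uses $n=ks$, and the last two relations use (2) and $A=256(r+1)$. By the lower tail, $\Pr(X_S\le\mu/2)\le e^{-\mu/8}\le e^{-4sD}$. The number of sets $S$ is at most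
$$\Bigl(\frac{en}{s}\Bigr)^s=(ek)^s=e^{s(1+\log k)}\le e^{2sD},$$
since $1+\log k\le1+\log\Delta\le2\log\Delta\le2D$ by (2) and $\log\Delta\ge1$. The union bound gives
$$\Pr\bigl(\text{some }S\text{ with }|S|=s\text{ has }X_S\le\mu/2\bigr)\le e^{2sD}e^{-4sD}=e^{-2sD}\le e^{-s}. \tag{4}$$

**Step 4: few sets touch a vertex of large degree.** *This step bounds what is lost when the maximum degree is forced down to $\Delta$.* Let $B_1$ be the number of indices $i$ such that $e_i$ contains a vertex $v$ with $|\{j:v\in e_j\}|>\Delta$. For such $i$ and $v$, at least $\Delta$ indices $j\ne i$ have $v\in e_j$. That event depends only on the sets other than $e_i$, so it is independent of $\{v\in e_i\}$. Each set contains $v$ with probability $\frac{r+1}n$. Writing $Y$ for a binomial variable with $m-1$ trials of probability $\frac{r+1}n$, we get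
$$\mathbb EB_1\le\sum_{i=1}^m\sum_{v=1}^n\frac{r+1}n\Pr(Y\ge\Delta)=m(r+1)\Pr(Y\ge\Delta).$$
The mean of $Y$ is at most $\frac{m(r+1)}n\le\frac\Delta2$. The upper tail with $\mu'=\Delta/2$ gives $\Pr(Y\ge\Delta)\le e^{-\Delta/6}$. Since $m(r+1)\le\frac{\Delta n}2$,
$$\mathbb EB_1\le\frac{\Delta n}2e^{-\Delta/6},\qquad\text{so by Markov}\qquad\Pr\bigl(B_1>2\Delta ne^{-\Delta/6}\bigr)\le\tfrac14. \tag{5}$$

**Step 5: few short cycles.** *This step bounds what is lost when short cycles are destroyed; the bound does not depend on $n$.* Let $B_2$ be the number of tuples $(v_1,\dots,v_\ell;i_1,\dots,i_\ell)$ with $2\le\ell\le g$, the $v_j\in[n]$ distinct, the indices $i_j\in[m]$ distinct, and $v_j,v_{j+1}\in e_{i_j}$ for all $j$ modulo $\ell$. Two given distinct vertices both lie in a random set with probability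
$$\binom{n-2}{r-1}\Big/\binom n{r+1}=\frac{(r+1)r}{n(n-1)}.$$
The indices in a tuple are distinct, so the $\ell$ events are independent. There are at most $n^\ell m^\ell$ tuples of length $\ell$, so
$$\mathbb EB_2\le\sum_{\ell=2}^g\Bigl(nm\,\frac{(r+1)r}{n(n-1)}\Bigr)^\ell\le\sum_{\ell=2}^g\Bigl(\frac{r\Delta n}{2(n-1)}\Bigr)^\ell\le\sum_{\ell=2}^g(r\Delta)^\ell\le g(r\Delta)^g=M.$$
Here we used $m(r+1)\le\frac{\Delta n}2$, then $\frac n{n-1}\le2$, then $r\Delta\ge1$. By Markov,
$$\Pr(B_2>4M)\le\tfrac14. \tag{6}$$

**Step 6: deletion.** *This step turns a good outcome into a hypergraph that is linear, has bounded degree and is still dense on every $s$-set.* By (4), (5) and (6) the probability that something fails is at most $e^{-s}+\frac12<1$, since $s\ge1$. So some outcome satisfies simultaneously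
$$X_S>\mu/2\ \text{ for all }|S|=s,\qquad B_1\le2\Delta ne^{-\Delta/6},\qquad B_2\le4M.$$
Fix it. Delete every index counted by $B_1$, and delete one index from each tuple counted by $B_2$. Let $G$ be the hypergraph on $[n]$ whose edges are the remaining sets. We check its properties.

*No repeated sets.* If two remaining indices $i\ne j$ had $e_i=e_j$, then two vertices $u\neq v$ of this set would give the tuple $(u,v;i,j)$, counted by $B_2$ with $\ell=2$, and one of $i,j$ would have been deleted. So the number of edges of $G$ inside a set is the number of remaining indices whose set lies inside it.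

*No cycle of length at most $g$.* Such a cycle consists of distinct vertices and distinct edges, hence of a tuple counted by $B_2$, all of whose indices survived. This contradicts the deletion. In particular $G$ is linear.

*Maximum degree at most $\Delta$.* If a vertex lies in more than $\Delta$ of the sets $e_1,\dots,e_m$, then every index whose set contains it is counted by $B_1$, so its degree in $G$ is $0$. Every other vertex had degree at most $\Delta$ already.

*Density on $s$-sets.* Let $|S|=s$. At most $B_1+B_2$ indices were deleted, so
$$e(S)\ge\frac\mu2-2\Delta ne^{-\Delta/6}-4M.$$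
By (3), $\mu/2\ge16sD$. Since $n=ks\le\Delta s$ by (2), the second term is at most $2\Delta^2e^{-\Delta/6}s$. The function $x^2e^{-x/6}$ is decreasing for $x\ge12$, and $\Delta>768$, so $2\Delta^2e^{-\Delta/6}\le2\cdot768^2e^{-128}<1$, and the second term is at most $s$. Finally $4M\le s$ by the choice of $n$. As $D\ge1$,
$$e(S)\ge16sD-2s\ge14sD\qquad\text{for all }S\text{ with }|S|=s. \tag{7}$$

**Step 7: larger sets.** *A colour class may be larger than $s$; this step carries the density in (7) up to such sets by averaging.* Let $|T|=t\ge s$. Each edge inside $T$ lies in exactly $\binom{t-r-1}{s-r-1}$ of the $s$-subsets of $T$, where $s\ge r+1$. Double counting and (7) give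
$$e(T)\binom{t-r-1}{s-r-1}=\sum_{S\subseteq T,\ |S|=s}e(S)\ge14sD\binom ts.$$
The ratio of the binomial coefficients is a product of factors that are all at least $1$, and its factor for $i=0$ is $t/s$:
$$e(T)\ge14sD\prod_{i=0}^r\frac{t-i}{s-i}\ge14sD\cdot\frac ts=14Dt>dt. \tag{8}$$
The last inequality holds because $D>d$.

**Step 8: the colouring.** *This step finds the class $T$.* A colouring with fewer than $K$ colours uses at most $\lfloor K\rfloor=k$ colours. The $n$ vertices are divided among at most $k$ classes, so some class $T$ has $|T|\ge n/k=s$, and (8) gives $e(T)>d|T|$. By (1) no class of a $d$-defective colouring has this property, so every $d$-defective colouring of $G$ uses at least $K$ colours. $\blacksquare$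

**Remark (where averaging is needed).** For the statement about $d$-defective colourings alone, Step 7 can be skipped. If $S\subseteq T$ has $|S|=s$ and $T$ is a class of a $d$-defective colouring, then each vertex of $S$ lies in at most $d$ edges inside $S$, so $(r+1)e(S)\le ds$, which contradicts (7). The averaging gives the stronger conclusion $e(T)>d|T|$ for the whole class.

**Remark (maximum degree exactly $\Delta$).** If one wants maximum degree exactly $\Delta$, add to $G$ a vertex-disjoint star with $\Delta$ edges. By Section 1 it contains no cycle. A $d$-defective colouring of the larger hypergraph restricts to one of $G$, so the number of colours needed does not decrease.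

## 8. Disproof of the conjecture

We prove Corollary 2. The plan is to take $\Delta$ so large compared with $d$ that $\log\Delta$ dominates the denominator in Theorem 1. The lower bound then no longer depends on $d$, while the conjectured bound still shrinks with $d$.

Suppose the conjecture holds for some $r\ge2$ with constant $C_r$, possibly only for hypergraphs with no cycle of length at most $g$, where $g\ge 2$ is fixed. (For $g<2$ there is no cycle to exclude, so the unrestricted statement is meant, and it implies the one for $g=2$.) Fix any integer $d\ge2$ and choose an integer $\Delta\ge e^d$, so that $d\le\log\Delta$ and $d\le\Delta$. Then $d+\log\Delta\le2\log\Delta$, and the hypergraph of Theorem 1 for these $d,\Delta,g$ gives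
$$c_r\Bigl(\frac{\Delta}{2\log\Delta}\Bigr)^{1/r}\le c_r\Bigl(\frac{\Delta}{d+\log\Delta}\Bigr)^{1/r}\le C_r\Bigl(\frac{\Delta}{\log\Delta}\cdot\frac{\log d}d\Bigr)^{1/r}.$$
Take $r$-th powers and cancel $\Delta/\log\Delta$:
$$\frac d{\log d}\le2\Bigl(\frac{C_r}{c_r}\Bigr)^r.$$
The right-hand side does not depend on $d$, and $d\ge2$ was arbitrary. This is impossible because $d/\log d\to\infty$. $\blacksquare$

## 9. The matching upper bound

We prove Theorem 3. Write
$$\Phi=\Bigl(\frac{\Delta}{d+\log\Delta}\Bigr)^{1/r}.$$

**Step 1: lower bound.** *This is Theorem 1.* With $g=2$ it gives a linear hypergraph for which every $d$-defective colouring uses at least $c_r\Phi$ colours, so $f_r(d,\Delta)\ge c_r\Phi$.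

**Step 2: preparation for the upper bound.** *This step makes sure that a bounded number of colours counts as $\mathcal O(\Phi)$, and that the quoted theorems apply.* Since $d\le\Delta$ and $\log\Delta\le\Delta$, we have $d+\log\Delta\le2\Delta$, so
$$\Phi\ge2^{-1/r}\ge\tfrac12. \tag{9}$$
Let $G$ be $(r+1)$-uniform and linear with maximum degree at most $\Delta$. Adding a vertex-disjoint star with $\Delta$ edges keeps $G$ linear and makes the maximum degree exactly $\Delta$, and a $d$-defective colouring of the larger hypergraph restricts to one of $G$. So we may assume that the maximum degree is exactly $\Delta$. A proper colouring is $d$-defective for every $d\ge0$. Put $\Delta_0=50^{100r^4}$.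

**Step 3: four cases.** *Each quoted theorem handles its own range, and the ranges cover all pairs.*

* If $\Delta<\Delta_0$: by Erdős–Lovász, $G$ has a proper colouring with $\mathcal O(\Delta^{1/r})=\mathcal O_r(1)$ colours, since $\Delta_0$ depends only on $r$. By (9) this is $\mathcal O_r(\Phi)$.
* If $\Delta\ge\Delta_0$ and $d\le\log\Delta$: by Frieze–Mubayi, $G$ has a proper colouring with $\mathcal O((\Delta/\log\Delta)^{1/r})$ colours. As $d+\log\Delta\le2\log\Delta$, we have $(\Delta/\log\Delta)^{1/r}\le2^{1/r}\Phi$.
* If $\Delta\ge\Delta_0$ and $\log\Delta<d\le\Delta-1$: here $\Delta\ge\max\{d+1,\Delta_0\}$, so by Girão–Illingworth–Scott–Wood $G$ has a $d$-defective colouring with at most $100(\Delta/(d+1))^{1/r}$ colours. As $d+\log\Delta<2d$, we have $\frac{\Delta}{d+1}\le\frac\Delta d\le\frac{2\Delta}{d+\log\Delta}$, so the number of colours is at most $100\cdot2^{1/r}\Phi$.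
* If $d=\Delta$: one colour suffices, because no vertex lies in more than $\Delta$ edges, and $1\le2\Phi$ by (9).

In each case $\mathcal O_r(\Phi)$ colours suffice, so $f_r(d,\Delta)=\mathcal O_r(\Phi)$. $\blacksquare$

Linearity is used only in the second case. For $d>\log\Delta$ the bound for general hypergraphs already has the right order.

## 10. Exactly where the conjectured formula is right

We prove Corollary 4. By Theorem 3, for $2\le d\le\Delta$,
$$\frac{f_r(d,\Delta)^r}{\frac{\Delta}{\log\Delta}\cdot\frac{\log d}d}=\Theta_r\Bigl(\frac{\Delta}{d+\log\Delta}\cdot\frac{\log\Delta}{\Delta}\cdot\frac d{\log d}\Bigr)=\Theta_r\Bigl(\frac1{\log d}\cdot\frac{d\log\Delta}{d+\log\Delta}\Bigr).$$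
For $x,y>0$ we have $\frac12\min\{x,y\}\le\frac{xy}{x+y}\le\min\{x,y\}$, because $\frac{xy}{x+y}=\min\{x,y\}\cdot\frac{\max\{x,y\}}{x+y}$ and the last fraction lies between $\frac12$ and $1$. With $x=d$ and $y=\log\Delta$, the ratio is
$$\Theta_r\bigl(R(d,\Delta)\bigr),\qquad R(d,\Delta)=\min\Bigl\{\frac d{\log d},\ \frac{\log\Delta}{\log d}\Bigr\}. \tag{10}$$
So a constant $C$ as in Corollary 4 exists for $P$ if and only if $R$ is bounded on $P$. It remains to translate boundedness of $R$.

**Step 1: $R$ bounded gives $B$.** *This step reads off the two alternatives from the two terms of the minimum.* Suppose $R\le B'$ on $P$, with $B'>0$. For each pair, either $d/\log d\le B'$ or $\log\Delta\le B'\log d$. Since $d/\log d\to\infty$, the first alternative gives $d\le B''$ for some $B''$ depending only on $B'$. The second says $\Delta\le d^{B'}$, that is, $d\ge\Delta^{1/B'}$. With $B=\max\{B',B''\}$, every pair satisfies $d\le B$ or $d\ge\Delta^{1/B'}\ge\Delta^{1/B}$.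

**Step 2: $B$ gives $R$ bounded.** *This step checks the converse.* If $2\le d\le B$, then $d/\log d\le B/\log2$. If $d\ge\Delta^{1/B}$, then $\log\Delta/\log d\le B$. So $R\le B/\log2$ on $P$. $\blacksquare$

Formula (10) also shows how the conjectured bound fails. Along any sequence of pairs with $d\to\infty$ and $d=\Delta^{o(1)}$, both $d/\log d$ and $\log\Delta/\log d$ tend to infinity, so $f_r(d,\Delta)$ exceeds the conjectured bound by an unbounded factor. In all cases the true order is $(\Delta/\max\{d,\log\Delta\})^{1/r}$: up to constant factors, allowing defect gives no saving over proper colouring until $d$ exceeds order $\log\Delta$.
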